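\title{Linear combinations of free generators in $C^*_{\ell^p}(\mathbb{F}_d)$}

\begin{abstract}
Let $C^*_{\ell^p}(\mathbb{F}_d)$ be the completion of the group algebra of the free group $\mathbb{F}_d$ with respect to the unitary representations that have a dense set of $\ell^p$ matrix coefficients, let $\mathcal{W}_p$ be the span of the $d$ free generators in it, and let $\frac1p+\frac1q=1$. We show that for every $2<p<\infty$ the Banach--Mazur distance from $\mathcal{W}_p$ to $\ell^q_d$ is bounded independently of $d$, and that the natural map realizes such a bound. We then compute the norm of $\mathcal{W}_p$ exactly for $2\le p<\infty$, and deduce that for $2<p<\infty$ the distance lies between $2^{1/p}$ and an explicit constant $K_q<2$.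
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}

Let $d\ge2$ and let $\mathbb{F}_d$ be the free group on $a_1,\dots,a_d$, with identity $e$. An element of the group algebra $\mathbb{C}[\mathbb{F}_d]$ is a finitely supported function $f=\sum_t f(t)\delta_t$; the product is convolution, $\delta_s\delta_t=\delta_{st}$, and $f^*=\sum_t\overline{f(t)}\,\delta_{t^{-1}}$. A unitary representation $\pi$ extends to the group algebra by $\pi(f)=\sum_t f(t)\pi(t)$.

A unitary representation $\pi$ of $\mathbb{F}_d$ on a Hilbert space $H$ is an \emph{$\ell^p$-representation} if there is a dense subspace $H_0\subseteq H$ such that the coefficient function $t\mapsto\langle\pi(t)\xi,\eta\rangle$ lies in $\ell^p(\mathbb{F}_d)$ for all $\xi,\eta\in H_0$. For $2\le p\le\infty$, the algebra $C^*_{\ell^p}(\mathbb{F}_d)$ is the completion of $\mathbb{C}[\mathbb{F}_d]$ in the norm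
\[
\|f\|_{(p)}=\sup\{\|\pi(f)\|:\ \pi\text{ an }\ell^p\text{-representation}\}.
\]
The exponent $p$ prescribes how fast coefficients must decay. The left regular representation is admitted for every $p$, because its coefficients between finitely supported vectors are finitely supported. Every unitary representation is admitted for $p=\infty$, and the trivial representation, whose coefficients are constant, is admitted for no finite $p$. The norm $\|\cdot\|_{(p)}$ is nondecreasing in $p$, and at the two ends one finds the reduced and the full group $C^*$-algebras: $C^*_{\ell^2}(\mathbb{F}_d)=C^*_r(\mathbb{F}_d)$ and $C^*_{\ell^\infty}(\mathbb{F}_d)=C^*(\mathbb{F}_d)$.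

A first test of such a norm is its restriction to the generators. For $c\in\mathbb{C}^d$ put
\[
x_c=\sum_{i=1}^d c_i\delta_{a_i},
\]
and let $\mathcal{W}_p$ be the $d$-dimensional space $\{x_c:c\in\mathbb{C}^d\}$ with the norm $\|\cdot\|_{(p)}$. Throughout, $q$ is the conjugate exponent, $\frac1p+\frac1q=1$, so $1\le q\le2$. The \emph{natural maps} between $\mathcal{W}_p$ and $\ell^q_d$ are $x_c\mapsto c$ and its inverse. The following facts are known. As an operator space, $\mathcal{W}_\infty$ is completely isometric to $\mathrm{MAX}(\ell^1_d)$, so as a Banach space it is $\ell^1_d$. The operator space $\mathcal{W}_2$ is completely isomorphic, with constant at most $2$, to the row intersect column space $R_d\cap C_d$, whose underlying Banach space is $\ell^2_d$. Finally, Okayasu's bound states that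
\begin{equation}\label{eq:okayasu}
\|x_c\|_{(p)}\le 2\|c\|_q\qquad(2\le p\le\infty,\ d\ge2,\ c\in\mathbb{C}^d).
\end{equation}
Operator space structure plays no further role in this paper. Recall that the \emph{Banach--Mazur distance} of two Banach spaces of the same finite dimension is
\[
d_{\mathrm{BM}}(X,Y)=\inf\{\|L\|\,\|L^{-1}\|:\ L\colon X\to Y\text{ a linear isomorphism}\}.
\]
Thus $d_{\mathrm{BM}}(\mathcal{W}_p,\ell^q_d)$ is bounded independently of $d$ for $p=2$ and for $p=\infty$. The following problem, which comes from Eckhardt's paper \cite{Eckhardt}, asks what happens in between.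

\begin{quote}
\textbf{Problem.} For which $p\in(2,\infty)$ is there a constant $C_p<\infty$ such that $d_{\mathrm{BM}}(\mathcal{W}_p,\ell^q_d)\le C_p$ for every $d\ge2$?
\end{quote}

The isomorphism may be arbitrary. By \eqref{eq:okayasu}, a bound independent of $d$ on the natural map $\mathcal{W}_p\to\ell^q_d$ would give such a constant, but no such bound was known.

The exponent $q$ is suggested by the identity $\langle\pi(x_c)\xi,\eta\rangle=\sum_ic_i\langle\pi(a_i)\xi,\eta\rangle$, which pairs $c$ with an $\ell^p$ function, and the two endpoints invite the guess that every $p$ works. The guess does not follow from the definitions. Applying the regular representation to the vector $\delta_e$, and using $\|\delta_t\|_{(p)}=1$, one gets only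
\[
\|c\|_2\le\|x_c\|_{(p)}\le\|c\|_1 ,
\]
and for $c=(1,\dots,1)$ the left side is smaller than $\|c\|_q$ by the unbounded factor $d^{1/q-1/2}$. One has to produce $\ell^p$-representations in which $x_c$ is large, uniformly in $d$.

\subsection*{Results}

The guess is correct, and the natural map already works.

\begin{theorem}\label{thm:first}
For $2<p<\infty$, $d\ge2$ and $c\in\mathbb{C}^d$,
\[
2^{-1/p}\|c\|_q\le\|x_c\|_{(p)}\le2\|c\|_q .
\]
Hence for every $p\in(2,\infty)$ the natural map $\mathcal{W}_p\to\ell^q_d$ has norm at most $2^{1/p}$, and $d_{\mathrm{BM}}(\mathcal{W}_p,\ell^q_d)\le2^{1+1/p}$ for all $d$.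
\end{theorem}

The norm can in fact be computed. For $c\ne0$ let $I=\{i:c_i\ne0\}$, $m=|I|$ and $r_i=|c_i|$. If $I=\{i\}$, then $\|x_c\|_{(p)}=r_i$, so let $m\ge2$. For $\mu\ge0$ and $i\in I$ put
\begin{gather}
s_i(\mu)=\frac{\sqrt{\mu^2+r_i^2}-\mu}{r_i}=\frac{r_i}{\sqrt{\mu^2+r_i^2}+\mu},\qquad
\Phi_q(\mu)=\sum_{i\in I}\frac{s_i(\mu)^q}{1+s_i(\mu)^q},\label{eq:defs}\\
\lambda(\mu)=2\mu+\sum_{i\in I}r_is_i(\mu).\label{eq:lambda}
\end{gather}
The second expression for $s_i$ shows that it is continuous and decreases strictly from $s_i(0)=1$ to $0$. So $\Phi_q$ decreases strictly and continuously from $m/2\ge1$ to $0$, and there is a unique $\mu_q\ge0$ with $\Phi_q(\mu_q)=1$. We have $\mu_q=0$ if and only if $m=2$.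

\begin{theorem}\label{thm:exact}
For $2\le p<\infty$, $d\ge2$, and $c\in\mathbb{C}^d$ with at least two nonzero entries,
\[
\|x_c\|_{(p)}=\lambda(\mu_q)=2\mu_q+\sum_{i\in I}\Big(\sqrt{\mu_q^2+|c_i|^2}-\mu_q\Big).
\]
\end{theorem}

For $p=2$ this is the Akemann--Ostrand formula. For $m$ coefficients equal to $1$ it reads $(m-1)^{1/p}+(m-1)^{1/q}$ (Example~\ref{ex:equal}). The exact formula improves both constants in Theorem~\ref{thm:first}.

\begin{corollary}\label{cor:constants}
Let $2<p<\infty$ and
\[
K_q=\max_{0\le s\le1}h_q(s),\qquad h_q(s)=\frac{1+s^{2-q}}{(1+s^q)^{1/q}} .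
\]
Then $2^{1/p}<K_q<2$, and for all $d\ge2$ the following hold.
\begin{enumerate}
\item[(i)] $\|c\|_q\le\|x_c\|_{(p)}\le K_q\|c\|_q$ for all $c\in\mathbb{C}^d$. The left constant $1$ is sharp.
\item[(ii)] $2^{1/p}\le d_{\mathrm{BM}}(\mathcal{W}_p,\ell^q_d)\le K_q<2$, and $d_{\mathrm{BM}}(\mathcal{W}_p,\ell^q_2)=2^{1/p}$ for $d=2$.
\item[(iii)] The norm of the natural map $\ell^q_d\to\mathcal{W}_p$ is at least
\[
\max_{1\le n\le d-1}\frac{n^{1/p}+n^{1/q}}{(n+1)^{1/q}},
\]
and the $n$-th term equals $h_q(n^{-1/q})$. So if $h_q$ attains its maximum at a point $s=n^{-1/q}$ with $n$ a positive integer, then this norm equals $K_q$ for all $d\ge n+1$.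
\end{enumerate}
\end{corollary}

Thus one may take $C_p=K_q<2$ in the problem, and $\mathcal{W}_p$ is never isometric to $\ell^q_d$.

\subsection*{Method}

Lower bounds for $\|\cdot\|_{(p)}$ come from positive definite functions in $\ell^p$, upper bounds from the growth of $\ell^q$ norms of convolution powers (Section~\ref{sec:tools}). The functions used on both sides are multiplicative along reduced words. On $\mathbb{F}_d$ itself they give Theorem~\ref{thm:first} (Section~\ref{sec:first}). For the exact norm we pass to $x_c^*x_c$, whose powers are the even powers of a weighted adjacency operator on an $m$-regular tree (Section~\ref{sec:gamma}). One multiplicative function both dominates these powers and is their generating series; we show this first for three equal coefficients (Section~\ref{sec:three}) and then in general (Section~\ref{sec:exact}). The constants are derived in Section~\ref{sec:constants}.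

\section{Estimating the norm from below and from above}\label{sec:tools}

As a supremum of operator norms of $*$-representations, $\|\cdot\|_{(p)}$ is submultiplicative and satisfies $\|f^*f\|_{(p)}=\|f\|_{(p)}^2$.

A kernel $k$ on a set $X$ is \emph{positive semidefinite} if $\sum_{g,h}\overline{\alpha_g}\alpha_h\,k(g,h)\ge0$ for all finitely supported $\alpha\colon X\to\mathbb{C}$. A function $\psi$ on a group $G$ is \emph{positive definite} if the kernel $\psi(g^{-1}h)$ is positive semidefinite. If moreover $\psi(e)=1$, the GNS construction gives a unitary representation $\pi$ on a Hilbert space $H$ and a unit vector $\xi$ such that $\pi(G)\xi$ spans a dense subspace and $\psi(t)=\langle\pi(t)\xi,\xi\rangle$. We extend any function $\psi$ on $G$ to the group algebra by $\psi(f)=\sum_tf(t)\psi(t)$; in the GNS situation $\psi(f)=\langle\pi(f)\xi,\xi\rangle$.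

\begin{lemma}[Lower bounds]\label{lem:lower}
Let $G_0$ be a subgroup of $\mathbb{F}_d$ and let $\psi_0\in\ell^p(G_0)$ be positive definite on $G_0$ with $\psi_0(e)=1$. Let $\psi$ be the extension of $\psi_0$ to $\mathbb{F}_d$ by zero. Then $|\psi(f)|\le\|f\|_{(p)}$ for all $f\in\mathbb{C}[\mathbb{F}_d]$.
\end{lemma}

\begin{proof}
The kernel $\psi(g^{-1}h)$ vanishes unless $gG_0=hG_0$, and on a coset $kG_0$ its value at $(kg_0,kh_0)$ is $\psi_0(g_0^{-1}h_0)$. It is block diagonal with positive semidefinite blocks, so $\psi$ is positive definite on $\mathbb{F}_d$, and $\psi\in\ell^p(\mathbb{F}_d)$. Let $(\pi,H,\xi)$ be its GNS representation and $H_0=\operatorname{span}\pi(\mathbb{F}_d)\xi$. The coefficient functions of vectors in $H_0$ are finite linear combinations of the functions $t\mapsto\langle\pi(t)\pi(g)\xi,\pi(h)\xi\rangle=\psi(h^{-1}tg)$, which are rearrangements of $\psi$ and so lie in $\ell^p$. Hence $\pi$ is an $\ell^p$-representation, and $|\psi(f)|\le\|\pi(f)\|\le\|f\|_{(p)}$.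
\end{proof}

For upper bounds the difficulty is that H\"older's inequality bounds $\langle\pi(f)\xi,\xi\rangle$ by $\|f\|_q$ times the $\ell^p$ norm of a coefficient function, and the latter is finite but not controlled by $\|\xi\|^2$. Applying the inequality to high powers and taking roots removes this constant.

\begin{lemma}[Upper bounds]\label{lem:upper}
For $f\in\mathbb{C}[\mathbb{F}_d]$ we have $\|f\|_{(p)}\le\liminf_{n\to\infty}\|(f^*f)^n\|_q^{1/2n}$.
\end{lemma}

\begin{proof}
Put $b=\liminf_n\|(f^*f)^n\|_q^{1/n}$. Let $\pi$ be an $\ell^p$-representation with dense subspace $H_0$, let $A=\pi(f^*f)\ge0$, and let $0\ne\xi\in H_0$. Let $\nu$ be the spectral measure of $A$ at $\xi$, the finite positive measure on $[0,\|A\|]$ with $\nu(B)=\|1_B(A)\xi\|^2$. If $C$ is the $\ell^p$ norm of $t\mapsto\langle\pi(t)\xi,\xi\rangle$, H\"older's inequality gives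
\[
\int\tau^n\,d\nu(\tau)=\langle A^n\xi,\xi\rangle=\sum_t(f^*f)^n(t)\,\langle\pi(t)\xi,\xi\rangle\le C\,\|(f^*f)^n\|_q .
\]
Let $M=\max\operatorname{supp}\nu$. For $0<\epsilon<M$ the left side is at least $(M-\epsilon)^n\nu([M-\epsilon,M])$, and $\nu([M-\epsilon,M])>0$. Taking $n$-th roots and the lower limit gives $M-\epsilon\le b$. Hence $M\le b$, which is also true if $M=0$. So $\|1_{(b,\infty)}(A)\xi\|^2=\nu((b,\infty))=0$. The projection $1_{(b,\infty)}(A)$ vanishes on the dense subspace $H_0$, hence is zero, and $\|\pi(f)\|^2=\|A\|\le b$.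
\end{proof}

The functions we shall construct are positive, so they see $x_c$ well only when $c\ge0$. Freeness reduces the general case to this one.

\begin{lemma}[Phases]\label{lem:phases}
The norm $\|x_c\|_{(p)}$ depends only on $|c_1|,\dots,|c_d|$.
\end{lemma}

\begin{proof}
Given $z_1,\dots,z_d$ of modulus $1$, freeness provides a homomorphism $\chi$ from $\mathbb{F}_d$ to the unit circle with $\chi(a_i)=z_i$. The map $\pi\mapsto\chi\pi$, where $(\chi\pi)(t)=\chi(t)\pi(t)$, does not change the moduli of coefficient functions, so it permutes the $\ell^p$-representations. Since $(\chi\pi)(x_c)=\pi\big(\sum_iz_ic_i\delta_{a_i}\big)$, the elements $x_c$ and $\sum_iz_ic_i\delta_{a_i}$ have the same norm.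
\end{proof}

It remains to find positive definite functions with prescribed values on the generators and as much decay as possible. Trees supply them.

\begin{lemma}[Multiplicative kernels on trees]\label{lem:tree}
Let $T$ be a tree with a weight $\omega_\varepsilon\in(0,1)$ on each edge $\varepsilon$. For vertices $g,h$ let $k(g,h)$ be the product of the weights of the edges on the geodesic from $g$ to $h$. Then $k$ is positive semidefinite.
\end{lemma}

\begin{proof}
Removing an edge $\varepsilon$ splits the vertex set into two parts $A$ and $B$. Let $k_\varepsilon(g,h)=1$ if $g,h$ lie in the same part and $k_\varepsilon(g,h)=\omega_\varepsilon$ otherwise. Then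
\[
k_\varepsilon(g,h)=(1-\omega_\varepsilon)\big[1_A(g)1_A(h)+1_B(g)1_B(h)\big]+\omega_\varepsilon
\]
is a nonnegative combination of kernels of the form $u(g)u(h)$ with $u$ real, so it is positive semidefinite. An edge separates $g$ from $h$ exactly when it lies on their geodesic. So on a finite set of vertices, $k$ is the entrywise product of the $k_\varepsilon$ over the finitely many edges that separate two points of the set. By the Schur product theorem, an entrywise product of positive semidefinite matrices is positive semidefinite.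
\end{proof}

\section{Multiplicative functions on the free group}\label{sec:first}

\begin{proof}[Proof of Theorem~\ref{thm:first}]
The upper bound is \eqref{eq:okayasu}; Section~\ref{sec:constants} proves it again, with the smaller constant $K_q$ and without using \eqref{eq:okayasu}. For the lower bound, Lemma~\ref{lem:phases} allows us to assume $c_i\ge0$.

Let $\sigma_1,\dots,\sigma_d>0$ satisfy $\sum_i\sigma_i^p<\frac12$; in particular $\sigma_i<1$. For $t\in\mathbb{F}_d$ let $\varphi(t)$ be the product, over the letters $a_i^{\pm1}$ of the reduced word of $t$, of the numbers $\sigma_i$. The Cayley graph of $\mathbb{F}_d$, with edges $\{g,ga_i\}$, is a tree, and the geodesic from $g$ to $h$ follows the letters of the reduced word of $g^{-1}h$. If $\{g,ga_i\}$ is given the weight $\sigma_i$, the kernel of Lemma~\ref{lem:tree} is $\varphi(g^{-1}h)$, so $\varphi$ is positive definite. Summing over all words of length $n$ in the $2d$ letters, reduced or not, gives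
\[
\sum_t\varphi(t)^p\le\sum_{n\ge0}\Big(2\sum_i\sigma_i^p\Big)^n<\infty .
\]
By Lemma~\ref{lem:lower} with $G_0=\mathbb{F}_d$, we get $\|x_c\|_{(p)}\ge\varphi(x_c)=\sum_ic_i\sigma_i$. By the duality of $\ell^p_d$ and $\ell^q_d$, the supremum of the right side over all admissible $\sigma$ is $2^{-1/p}\|c\|_q$. The two inequalities bound the natural maps by $2^{1/p}$ and $2$, and their product bounds the distance.
\end{proof}

This solves the problem. The factor $2^{-1/p}$ is not caused by the crude count of words. Take $c=(1,\dots,1)$ and all $\sigma_i$ equal to $\sigma$. There are $2d(2d-1)^{n-1}$ reduced words of length $n\ge1$, so $\varphi\in\ell^p$ exactly when $(2d-1)\sigma^p<1$, and then $\varphi(x_c)=d\sigma<d\,(2d-1)^{-1/p}$, which is asymptotic to $2^{-1/p}\|c\|_q$ as $d\to\infty$. The loss comes from requiring summability over all of $\mathbb{F}_d$, where a word has $2d-1$ continuations. The norm of $x_c$ is determined by $x_c^*x_c$, which lives in a smaller subgroup.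

\section{Passing to $x^*x$: a free product of groups of order two}\label{sec:gamma}

From now on $2\le p<\infty$, the vector $c$ has $m\ge2$ nonzero entries, and by Lemma~\ref{lem:phases} we assume $c_i=r_i>0$ for $i\in I$. We write $x=x_c$.

\begin{example}[Two generators]\label{ex:two}
Let $x=r_1\delta_{a_1}+r_2\delta_{a_2}$ and $w=a_1^{-1}a_2$. Then
\[
x^*x=(r_1^2+r_2^2)\delta_e+r_1r_2(\delta_w+\delta_{w^{-1}})
\]
is supported in the infinite cyclic group $G_0$ generated by $w$. For $0<\rho<1$ the function $\psi_0(w^k)=\rho^{|k|}$ is positive definite on $G_0$ by Lemma~\ref{lem:tree} applied to a line, and it lies in $\ell^p(G_0)$. Lemma~\ref{lem:lower} gives $\|x\|_{(p)}^2=\|x^*x\|_{(p)}\ge r_1^2+r_2^2+2\rho r_1r_2$. Letting $\rho\to1$ and using the triangle inequality, we find $\|x\|_{(p)}=r_1+r_2$ for every $p$. This agrees with Theorem~\ref{thm:exact}, where $\mu_q=0$ and $\lambda(0)=r_1+r_2$.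
\end{example}

In general $x^*x=\sum_{i,j\in I}r_ir_j\delta_{a_i^{-1}a_j}$, and its powers are supported on words $a_{i_1}^{-1}a_{j_1}a_{i_2}^{-1}a_{j_2}\cdots$ in which the exponents alternate. In such a word the exponent of a letter is determined by its position, and two neighbors cancel exactly when their indices agree. These are the rules of the group
\[
\Gamma=\langle u_i\ (i\in I)\mid u_i^2=e\rangle ,
\]
the free product of $m$ copies of $\mathbb{Z}_2$. By the normal form theorem for free products, each $t\in\Gamma$ is represented by exactly one \emph{reduced word} $u_{i_1}\cdots u_{i_k}$, one in which neighboring indices differ; we write $|t|=k$. Consequently the Cayley graph of $\Gamma$, with edges $\{g,gu_i\}$, is the $m$-regular tree, and the geodesic from $g$ to $h$ follows the reduced word of $g^{-1}h$. Let $\Gamma_0$ be the subgroup of elements of even length and let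
\[
y=\sum_{i\in I}r_i\delta_{u_i}\in\mathbb{C}[\Gamma].
\]
Then $y=y^*$ and $y\ge0$ as a function. For a function $g$ on $\Gamma$ we have $(y*g)(t)=\sum_ir_i\,g(u_it)$, so $y$ acts as a weighted adjacency operator.

\begin{lemma}\label{lem:theta}
The rule $u_{i_1}u_{j_1}\cdots u_{i_k}u_{j_k}\mapsto a_{i_1}^{-1}a_{j_1}\cdots a_{i_k}^{-1}a_{j_k}$ defines an injective homomorphism $\theta\colon\Gamma_0\to\mathbb{F}_d$, and its linear extension satisfies $\theta(y^{2n})=(x^*x)^n$ for all $n\ge0$. In particular $\|(x^*x)^n\|_q=\|y^{2n}\|_q$.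
\end{lemma}

\begin{proof}
Two words represent the same element of $\Gamma$ if and only if they are related by insertions and deletions of $u_iu_i$. Inserting $u_iu_i$ into a word of even length inserts $a_i^{-1}a_i$ or $a_ia_i^{-1}$ into its image and preserves the parity of the positions of all other letters. So the image depends only on the element of $\Gamma_0$. Concatenating words of even length also preserves parities, so $\theta$ is a homomorphism. In the image of a reduced word, neighboring letters have different indices, so the image is a reduced word of the same length; hence the kernel is trivial. Finally $\theta(y^2)=\sum_{i,j}r_ir_j\delta_{a_i^{-1}a_j}=x^*x$.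
\end{proof}

For $v=(v_i)_{i\in I}\in(0,1]^I$ and $t\in\Gamma$ with reduced word $u_{i_1}\cdots u_{i_k}$ put $v^t=v_{i_1}\cdots v_{i_k}$, with $v^e=1$. For an exact result we need to know exactly when such a function is summable.

\begin{lemma}\label{lem:sum}
Let $\kappa=\sum_{i\in I}\frac{v_i}{1+v_i}$. Then $\sum_{t\in\Gamma}v^t<\infty$ if and only if $\kappa<1$, and in that case $\sum_{t\in\Gamma}v^t=\frac1{1-\kappa}$.
\end{lemma}

\begin{proof}
Let $S^{(n)}$ be the sum of $v^t$ over $|t|\le n$ and $S_i^{(n)}$ the part over reduced words that begin with $u_i$. Such a word is $u_i$ followed by a reduced word of length at most $n-1$ that does not begin with $u_i$. So for $n\ge1$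
\[
S_i^{(n)}=v_i\big(S^{(n-1)}-S_i^{(n-1)}\big)\le v_i\big(S^{(n)}-S_i^{(n)}\big),
\]
because the sum over words not beginning with $u_i$ grows with the length allowed. Hence $S_i^{(n)}\le\frac{v_i}{1+v_i}S^{(n)}$ and $S^{(n)}=1+\sum_iS_i^{(n)}\le1+\kappa S^{(n)}$. If $\kappa<1$, then $S^{(n)}\le(1-\kappa)^{-1}$ for all $n$, and the series converges. Conversely, if the sum $S$ is finite, the equality above gives in the limit $S_i=v_i(S-S_i)$, so $S_i=\frac{v_i}{1+v_i}S$ and $S=1+\kappa S$. Thus $(1-\kappa)S=1$, which forces $\kappa<1$ and gives the value of $S$.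
\end{proof}

We can now carry the test functions of Section~\ref{sec:first} over to $\Gamma$.

\begin{proposition}\label{prop:test}
Let $\sigma\in(0,1)^I$ satisfy $\sum_{i\in I}\frac{\sigma_i^p}{1+\sigma_i^p}<1$ and let $\varphi(t)=\sigma^t$ on $\Gamma$. Then $0\le\varphi(y^n)\le\|x\|_{(p)}^n$ for all $n\ge0$. Consequently
\begin{equation}\label{eq:series}
\sum_{n\ge0}\lambda^{-n}\varphi(y^n)\le\frac{\lambda}{\lambda-\|x\|_{(p)}}\qquad\text{for every number }\lambda>\|x\|_{(p)} .
\end{equation}
\end{proposition}

\begin{proof}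
Give the edge $\{g,gu_i\}$ of the Cayley tree the weight $\sigma_i$. The kernel of Lemma~\ref{lem:tree} is $\varphi(g^{-1}h)$, so $\varphi$ is positive definite on $\Gamma$. By Lemma~\ref{lem:sum} with $v_i=\sigma_i^p$, we have $\varphi\in\ell^p(\Gamma)$. Therefore $\psi_0=\varphi\circ\theta^{-1}$ is a positive definite $\ell^p$ function on the subgroup $G_0=\theta(\Gamma_0)$ of $\mathbb{F}_d$. With $\psi$ its extension by zero, Lemmas~\ref{lem:lower} and~\ref{lem:theta} give
\[
\varphi(y^{2n})=\psi\big((x^*x)^n\big)\le\|x\|_{(p)}^{2n}.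
\]
Odd powers of $y$ have no counterpart in $\mathbb{F}_d$, and we reach them through the GNS representation $(\pi,H,\xi)$ of $\varphi$ on $\Gamma$. Since $\pi(y)$ is self-adjoint, $\|\pi(y)^k\xi\|^2=\varphi(y^{2k})$, and the Cauchy--Schwarz inequality gives
\[
\varphi(y^{2n+1})=\langle\pi(y)^{n+1}\xi,\pi(y)^n\xi\rangle\le\big(\varphi(y^{2n+2})\,\varphi(y^{2n})\big)^{1/2}\le\|x\|_{(p)}^{2n+1}.
\]
Also $\varphi(y^n)\ge0$ because $y^n\ge0$ and $\varphi>0$. Summing a geometric series gives \eqref{eq:series}.
\end{proof}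

The case $n=2$ alone removes the factor $2^{-1/p}$.

\begin{corollary}\label{cor:one}
For $2\le p<\infty$ and all $c\in\mathbb{C}^d$ we have $\|x_c\|_{(p)}\ge\|c\|_q$.
\end{corollary}

\begin{proof}
If $c$ has at most one nonzero entry, there is equality. Otherwise put $\sigma_i=(r_i/\|c\|_q)^{q-1}$, which lies in $(0,1)$ because $m\ge2$ and $q>1$. Since $(q-1)p=q$, we have $\sum_i\sigma_i^p=1$, so $\sum_i\frac{\sigma_i^p}{1+\sigma_i^p}<1$. As $\varphi(u_iu_i)=1\ge\sigma_i^2$ and $\varphi(u_iu_j)=\sigma_i\sigma_j$ for $i\ne j$, Proposition~\ref{prop:test} gives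
\[
\|x\|_{(p)}^2\ge\varphi(y^2)=\sum_ir_i^2+\sum_{i\ne j}r_ir_j\sigma_i\sigma_j\ge\Big(\sum_ir_i\sigma_i\Big)^2=\|c\|_q^2 .\qedhere
\]
\end{proof}

\section{Powers of $y$, and three equal coefficients}\label{sec:three}

Both Lemma~\ref{lem:upper} and the bound \eqref{eq:series} call for the values $y^n(t)$, which are weighted counts of walks on the tree and are awkward to compute one by one. We avoid the count by finding a positive function that $y$ multiplies by a constant away from $e$. Such a function dominates the powers of $y$, and under one more condition it equals their generating series up to a constant factor. Inequalities between functions on $\Gamma$ are pointwise; since $y\ge0$ has finite support, $g\mapsto y*g$ is defined on all functions and preserves inequalities.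

\begin{lemma}\label{lem:compare}
Let $g\ge0$ be a function on $\Gamma$ with $g(e)=1$ and $y*g=\lambda g-\beta\delta_e$ for numbers $\lambda,\beta>0$.
\begin{enumerate}
\item[(a)] $0\le y^n\le\lambda^ng$ for all $n\ge0$.
\item[(b)] If $g\le\tilde g$ for a function $\tilde g$ with $y*\tilde g\le\tilde\lambda\tilde g$ and $0<\tilde\lambda<\lambda$, then $\sum_{n\ge0}\lambda^{-n}y^n=\frac\lambda\beta\,g$ pointwise.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) From $y*g\le\lambda g$ we get $y^n*g\le\lambda^ng$ by induction, and $\delta_e\le g$ gives $y^n=y^n*\delta_e\le y^n*g$.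

(b) The hypothesis reads $g=\lambda^{-1}y*g+\frac\beta\lambda\delta_e$. Substituting this identity into itself $n-1$ times gives
\[
g=\lambda^{-n}\,y^n*g+\frac\beta\lambda\sum_{k=0}^{n-1}\lambda^{-k}y^k .
\]
The remainder satisfies $0\le\lambda^{-n}y^n*g\le\lambda^{-n}y^n*\tilde g\le(\tilde\lambda/\lambda)^n\tilde g$, which tends to $0$ pointwise.
\end{proof}

\begin{example}[Three equal coefficients]\label{ex:three}
Let $d\ge3$ and $x=\delta_{a_1}+\delta_{a_2}+\delta_{a_3}$. We show that
\[
N:=\|x\|_{(p)}=2^{1/p}+2^{1/q}.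
\]
Here $y$ is the adjacency operator of the $3$-regular tree. For $0<s<1$ let $g_s(t)=s^{|t|}$. If $t\ne e$, one of the elements $u_it$ is shorter than $t$ and two are longer; if $t=e$, all three are longer. Hence
\[
y*g_s=\ell(s)\,g_s-(s^{-1}-s)\,\delta_e,\qquad\ell(s)=s^{-1}+2s .
\]
There are $3\cdot2^{k-1}$ elements of length $k\ge1$, so $g_s\in\ell^q(\Gamma)$ exactly when $s<s_*:=2^{-1/q}$, and then
\[
\|g_s\|_q^q=1+\frac{3s^q}{1-2s^q}=\frac{1+s^q}{1-2s^q}.
\]
Since $\ell'(s)=2-s^{-2}$, the function $\ell$ decreases strictly on $(0,2^{-1/2}]$, and this interval contains $(0,s_*]$ because $q\le2$. Note that $\ell(s_*)=2^{1/q}+2^{1-1/q}=2^{1/q}+2^{1/p}$.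

\emph{Upper bound.} For $s<s_*$, Lemmas~\ref{lem:theta} and~\ref{lem:compare}(a) give $\|(x^*x)^n\|_q\le\ell(s)^{2n}\|g_s\|_q$, so $N\le\ell(s)$ by Lemma~\ref{lem:upper}. Letting $s\uparrow s_*$ gives $N\le\ell(s_*)$.

\emph{Lower bound.} Fix $s<s_*$ and put $\lambda=\ell(s)>\ell(s_*)\ge N$. Choose $\tilde s\in(s,s_*)$. Then $g_s\le g_{\tilde s}$ and $\ell(\tilde s)<\ell(s)$, so Lemma~\ref{lem:compare}(b) gives $\sum_n\lambda^{-n}y^n=\frac{\lambda}{s^{-1}-s}\,g_s$. We pair this with a test function $\varphi(t)=\sigma^{|t|}$. The upper bound used H\"older's inequality, and equality there suggests $\varphi^p=g_s^q$, that is, $\sigma=s^{q/p}=s^{q-1}$. With this choice the condition $\frac{3\sigma^p}{1+\sigma^p}<1$ of Proposition~\ref{prop:test} becomes $2s^q<1$, which holds, and $g_s\varphi=g_s^q$. So \eqref{eq:series} reads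
\[
\frac{\lambda}{s^{-1}-s}\cdot\frac{1+s^q}{1-2s^q}\le\frac{\lambda}{\lambda-N},
\qquad\text{that is,}\qquad
\ell(s)-N\le(s^{-1}-s)\,\frac{1-2s^q}{1+s^q}.
\]
The right side tends to $0$ as $s\uparrow s_*$, so $N\ge\ell(s_*)$.
\end{example}

The two bounds meet because one threshold $s_*$ governs both: it is where $g_s$ leaves $\ell^q$ and where $\varphi$ leaves $\ell^p$.

\begin{remark}\label{rem:branch}
The comparison function in Lemma~\ref{lem:compare}(b) cannot be omitted. If $2^{-1/2}<s<1$, then $s'=1/(2s)<2^{-1/2}$ satisfies $\ell(s')=\ell(s)$. Part (b) applies to $g_{s'}$, with $\tilde g=g_{\tilde s}$ for $s'<\tilde s<2^{-1/2}$, so the series is a multiple of $g_{s'}$ and not of $g_s$. The hypothesis $p\ge2$ keeps the range $s<s_*$ on the correct side of $2^{-1/2}$.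
\end{remark}

\section{The exact norm}\label{sec:exact}

For general $r_i$ we look for a function of the form $g(t)=s^t$ with $s\in(0,1)^I$. If $t\ne e$ begins with $u_i$, then $g(u_it)=g(t)/s_i$ and $g(u_jt)=s_jg(t)$ for $j\ne i$, so
\begin{equation}\label{eq:eigen0}
(y*g)(t)=g(t)\Big[r_i\big(s_i^{-1}-s_i\big)+\sum_{j\in I}r_js_j\Big].
\end{equation}
The bracket is independent of $t$ exactly when $r_i(s_i^{-1}-s_i)$ is independent of $i$. Call the common value $2\mu$. The equation
\begin{equation}\label{eq:mu}
r_i\big(s_i^{-1}-s_i\big)=2\mu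
\end{equation}
is the quadratic $r_is_i^2+2\mu s_i-r_i=0$, whose positive root is the number $s_i(\mu)$ of \eqref{eq:defs}, and the bracket becomes the number $\lambda(\mu)$ of \eqref{eq:lambda}. So we again have a one-parameter family. For $\mu>0$ put $g_\mu(t)=s(\mu)^t$. At $t=e$ we have $(y*g_\mu)(e)=\sum_jr_js_j(\mu)=\lambda(\mu)-2\mu$, and together with \eqref{eq:eigen0} this gives
\begin{equation}\label{eq:eigen}
y*g_\mu=\lambda(\mu)\,g_\mu-2\mu\,\delta_e .
\end{equation}
By Lemma~\ref{lem:sum} with $v_i=s_i(\mu)^q$, for which $\kappa=\Phi_q(\mu)$,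
\begin{equation}\label{eq:gq}
\|g_\mu\|_q^q=\frac1{1-\Phi_q(\mu)}<\infty\qquad\text{for }\mu>\mu_q ,
\end{equation}
while $g_\mu\notin\ell^q$ for $0<\mu\le\mu_q$. This is the meaning of $\mu_q$. To apply Lemma~\ref{lem:compare}(b) we need the analogue of the monotonicity of $\ell$.

\begin{lemma}\label{lem:mono}
We have $\lambda'(\mu)=2\big(1-\Phi_2(\mu)\big)$ for $\mu\ge0$, and $\lambda$ is strictly increasing on $[\mu_q,\infty)$.
\end{lemma}

\begin{proof}
Write $R_i=\sqrt{\mu^2+r_i^2}$. By \eqref{eq:defs}, $s_i=(R_i-\mu)/r_i$ and $s_i^{-1}=(R_i+\mu)/r_i$, so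
\[
\frac{s_i^2}{1+s_i^2}=\frac{s_i}{s_i^{-1}+s_i}=\frac{R_i-\mu}{2R_i}.
\]
Since $\lambda(\mu)=2\mu+\sum_i(R_i-\mu)$ and $R_i'=\mu/R_i$, we get $\lambda'(\mu)=2-\sum_i\frac{R_i-\mu}{R_i}=2-2\Phi_2(\mu)$. As $s_i\le1$ and $q\le2$, we have $s_i^2\le s_i^q$, so $\Phi_2\le\Phi_q$. For $\mu>\mu_q$ this gives $\Phi_2(\mu)\le\Phi_q(\mu)<1$ and $\lambda'(\mu)>0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
Put $N=\|x\|_{(p)}$. We prove that for every $\mu>\mu_q$
\begin{equation}\label{eq:sandwich}
\lambda(\mu)-2\mu\big(1-\Phi_q(\mu)\big)\le N\le\lambda(\mu).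
\end{equation}
Both sides are continuous in $\mu$ and tend to $\lambda(\mu_q)$ as $\mu\downarrow\mu_q$, because $\Phi_q(\mu_q)=1$. So \eqref{eq:sandwich} implies the theorem.

\emph{Right inequality.} By \eqref{eq:eigen}, Lemma~\ref{lem:compare}(a) applies to $g_\mu$, and Lemma~\ref{lem:theta} gives $\|(x^*x)^n\|_q=\|y^{2n}\|_q\le\lambda(\mu)^{2n}\|g_\mu\|_q$. The last norm is finite by \eqref{eq:gq}, so Lemma~\ref{lem:upper} gives $N\le\lambda(\mu)$. Since this holds for all $\mu>\mu_q$, we also have $N\le\lambda(\mu_q)$.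

\emph{Left inequality.} Fix $\mu>\mu_q$ and put $\lambda=\lambda(\mu)$. By Lemma~\ref{lem:mono}, $\lambda>\lambda(\mu_q)\ge N$. Choose $\tilde\mu\in(\mu_q,\mu)$. Then $g_\mu\le g_{\tilde\mu}$ because each $s_i$ is decreasing, $y*g_{\tilde\mu}\le\lambda(\tilde\mu)g_{\tilde\mu}$ by \eqref{eq:eigen}, and $\lambda(\tilde\mu)<\lambda$ by Lemma~\ref{lem:mono}. Lemma~\ref{lem:compare}(b) gives
\begin{equation}\label{eq:resolvent}
\sum_{n\ge0}\lambda^{-n}y^n=\frac{\lambda}{2\mu}\,g_\mu .
\end{equation}
Let $\sigma_i=s_i(\mu)^{q/p}$. Then $\sigma_i\in(0,1)$, because $\mu>0$ and $p<\infty$, and $\sigma_i^p=s_i(\mu)^q$, so $\sum_i\frac{\sigma_i^p}{1+\sigma_i^p}=\Phi_q(\mu)<1$. Proposition~\ref{prop:test} applies to $\varphi(t)=\sigma^t$. Since $1+\frac qp=q$, we have $g_\mu\varphi=g_\mu^q$. Multiply \eqref{eq:resolvent} by $\varphi(t)$ and sum over $t$; all terms are nonnegative, so the order of summation may be changed. With \eqref{eq:gq} and \eqref{eq:series} we obtain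
\[
\frac{\lambda}{2\mu}\cdot\frac1{1-\Phi_q(\mu)}=\sum_{n\ge0}\lambda^{-n}\varphi(y^n)\le\frac{\lambda}{\lambda-N},
\]
which rearranges to $\lambda-N\le2\mu(1-\Phi_q(\mu))$.
\end{proof}

\begin{example}[Equal coefficients]\label{ex:equal}
Let $n\ge1$ and let $c$ have $m=n+1$ entries equal to $1$ and all others $0$. The numbers $s_i(\mu_q)$ have a common value $s$, and $\Phi_q(\mu_q)=1$ reads $(n+1)s^q=1+s^q$, so $s=n^{-1/q}$. By \eqref{eq:mu}, $2\mu_q=s^{-1}-s$, so $\|x_c\|_{(p)}=s^{-1}-s+(n+1)s=s^{-1}+ns=n^{1/q}+n^{1/p}$.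
\end{example}

\begin{remark}
By Lemma~\ref{lem:mono}, $\lambda'$ is negative on $[0,\mu_2)$ and positive on $(\mu_2,\infty)$. So for $p=2$ Theorem~\ref{thm:exact} can be written $\|x_c\|_{(2)}=\min_{\mu\ge0}\lambda(\mu)$. For $p>2$ the same function $\lambda$ is evaluated at the point $\mu_q\ge\mu_2$.
\end{remark}

\section{The constants}\label{sec:constants}

\begin{proof}[Proof of Corollary~\ref{cor:constants}]
\emph{Bounds on $K_q$.} Since $1<q<2$, the function $h_q$ is continuous on $[0,1]$ with $h_q(0)=1$, and the maximum is attained. For $s\in(0,1]$ the numerator of $h_q(s)$ is at most $2$ and the denominator exceeds $1$, so $h_q(s)<2$. Hence $K_q<2$. Next, $h_q(1)=2^{1-1/q}=2^{1/p}$, and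
\[
\frac{h_q'(s)}{h_q(s)}=\frac{(2-q)s^{1-q}}{1+s^{2-q}}-\frac{s^{q-1}}{1+s^q}
\]
equals $\frac{2-q}2-\frac12=\frac{1-q}2<0$ at $s=1$. So $h_q$ exceeds $2^{1/p}$ just to the left of $1$, and $K_q>2^{1/p}$.

\emph{Part (i).} The lower bound is Corollary~\ref{cor:one}, with equality for $c=(1,0,\dots,0)$. For the upper bound, if $c$ has at most one nonzero entry, then $\|x_c\|_{(p)}=\|c\|_q$ and $K_q\ge1$. If $m=2$, the triangle inequality and H\"older's inequality give $\|x_c\|_{(p)}\le\|c\|_1\le2^{1/p}\|c\|_q\le K_q\|c\|_q$. Let $m\ge3$. Then $\mu:=\mu_q>0$ and $s_i:=s_i(\mu)<1$, so \eqref{eq:mu} can be solved for $r_i$: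
\[
r_i=\frac{2\mu\,s_i}{1-s_i^2}.
\]
The equation $\Phi_q(\mu)=1$ says that the numbers $w_i=\frac{s_i^q}{1+s_i^q}$ are probability weights, and we write both norms as averages with respect to them. Using $1=\sum_iw_i$ and $s_i^2=w_i\,s_i^{2-q}(1+s_i^q)$,
\begin{equation}\label{eq:average}
\frac{\lambda(\mu)}{2\mu}=1+\sum_i\frac{s_i^2}{1-s_i^2}=\sum_iw_i\,\frac{(1-s_i^2)+s_i^{2-q}(1+s_i^q)}{1-s_i^2}=\sum_iw_i\,\frac{1+s_i^{2-q}}{1-s_i^2},
\end{equation}
and using $s_i^q=w_i(1+s_i^q)$,
\[
\Big(\frac{\|c\|_q}{2\mu}\Big)^q=\sum_i\frac{s_i^q}{(1-s_i^2)^q}=\sum_iw_i\,\frac{1+s_i^q}{(1-s_i^2)^q}.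
\]
By Theorem~\ref{thm:exact}, Jensen's inequality for the convex function $\tau\mapsto\tau^q$, and the bound $(1+s^{2-q})^q\le K_q^q(1+s^q)$,
\[
\Big(\frac{\|x_c\|_{(p)}}{2\mu}\Big)^q\le\sum_iw_i\,\frac{(1+s_i^{2-q})^q}{(1-s_i^2)^q}\le K_q^q\Big(\frac{\|c\|_q}{2\mu}\Big)^q .
\]

\emph{Part (ii).} The upper bound follows from (i), applied to the natural map. The lower bound must hold for every isomorphism, so we use a property of $\ell^q_d$ that does not depend on the basis and that the pair $\delta_{a_1},\delta_{a_2}$ violates. For $\alpha,\beta\in\mathbb{C}$, the concavity of $\tau\mapsto\tau^{q/2}$, the parallelogram identity, and the subadditivity of $\tau\mapsto\tau^{q/2}$ on $[0,\infty)$ give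
\[
|\alpha+\beta|^q+|\alpha-\beta|^q\le2\Big(\frac{|\alpha+\beta|^2+|\alpha-\beta|^2}2\Big)^{q/2}=2\big(|\alpha|^2+|\beta|^2\big)^{q/2}\le2\big(|\alpha|^q+|\beta|^q\big).
\]
Summing over coordinates, $\|u+v\|_q^q+\|u-v\|_q^q\le2(\|u\|_q^q+\|v\|_q^q)$ for $u,v\in\ell^q_d$. On the other hand $\|\delta_{a_1}\pm\delta_{a_2}\|_{(p)}=2$ by Example~\ref{ex:two} and Lemma~\ref{lem:phases}, while $\|\delta_{a_i}\|_{(p)}=1$. Let $L\colon\mathcal{W}_p\to\ell^q_d$ be an isomorphism, $u=L\delta_{a_1}$ and $v=L\delta_{a_2}$. Then
\[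
2\cdot2^q\le\|L^{-1}\|^q\big(\|u+v\|_q^q+\|u-v\|_q^q\big)\le2\|L^{-1}\|^q\big(\|u\|_q^q+\|v\|_q^q\big)\le4\,\|L\|^q\|L^{-1}\|^q,
\]
so $\|L\|\,\|L^{-1}\|\ge2^{1-1/q}=2^{1/p}$. For $d=2$, the same example and lemma give $\|x_c\|_{(p)}=|c_1|+|c_2|$, so $\mathcal{W}_p=\ell^1_2$ isometrically. The identity map $\ell^1_2\to\ell^q_2$ has norm $1$ and its inverse has norm $2^{1-1/q}=2^{1/p}$, so the lower bound is attained.

\emph{Part (iii).} For $1\le n\le d-1$ take $c$ as in Example~\ref{ex:equal}. Then $\|x_c\|_{(p)}=n^{1/p}+n^{1/q}$ and $\|c\|_q=(n+1)^{1/q}$, which gives the lower bound. Divide numerator and denominator by $n^{1/q}$ and put $s=n^{-1/q}$. The numerator becomes $1+n^{1-2/q}=1+s^{2-q}$ and the denominator becomes $(1+n^{-1})^{1/q}=(1+s^q)^{1/q}$, so the quotient is $h_q(s)$. If $h_q(n^{-1/q})=K_q$ and $d\ge n+1$, the norm of the natural map is at least $K_q$, and it is at most $K_q$ by (i).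
\end{proof}

\begin{remark}[The endpoints]
For $q=2$ the expression $h_q$ becomes $2(1+s^2)^{-1/2}$, whose supremum is $2$. Accordingly, Example~\ref{ex:equal} with $p=2$ gives the quotients $2\sqrt{n/(n+1)}$, which tend to $2$; so the strict inequality in $K_q<2$ needs $p>2$, and for $p=2$ the constant in \eqref{eq:okayasu} cannot be lowered uniformly in $d$. For $q=1$ the expression $h_q$ is identically $1$. The number $\mu_1$ is still defined, and for $m\ge3$ the identity \eqref{eq:average} with $q=1$ gives $\lambda(\mu_1)=2\mu_1\sum_i\frac{s_i}{1-s_i^2}=\|c\|_1$, while for $m=2$ we have $\lambda(\mu_1)=\lambda(0)=\|c\|_1$. So the formula of Theorem~\ref{thm:exact} is consistent with $\mathcal{W}_\infty=\ell^1_d$.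
\end{remark}

\begin{thebibliography}{1}

\bibitem{Eckhardt}
Caleb Eckhardt, \emph{Free groups and quasidiagonality}, arXiv:1607.02170 (2016).

\end{thebibliography}
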